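\title{A counterexample to the strong real version of Brauer's conjecture for $2$-blocks}

\begin{abstract}
The strong real version of Brauer's conjecture bounds the number of real valued irreducible characters in a real $2$-block with defect group $D$ by the number of elements of $D$ that are inverted by some element of $N_G(D)$. We show that it fails for the principal $2$-block of a solvable group of order $4608=2^9\cdot 3^2$ with a self-normalizing Sylow $2$-subgroup. This group belongs to a two-parameter family for which both numbers are computed exactly. Along the family the first number can grow like the power $3/2$ of the second.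
\end{abstract}

\section{The conjecture and the counterexample}\label{sec:intro}

Let $G$ be a finite group. Its irreducible complex characters are partitioned into $2$-blocks, and each $2$-block $B$ determines a conjugacy class of $2$-subgroups of $G$, its defect groups; Section~\ref{sec:blocks} recalls the definitions. Brauer's conjecture is the inequality ${\rm k}(B)\le |D|$ between the number of irreducible characters in $B$ and the order of a defect group $D$. A real version should compare the real valued characters in $B$ with those elements of $D$ that are conjugate to their inverses, and one has to decide where the conjugating element may be taken.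

Write $g^h=h^{-1}gh$. For a subgroup $H$ of $G$, an element $x\in H$ is \emph{$H$-real} if $x^h=x^{-1}$ for some $h\in H$. A $G$-real element is called \emph{real}, and so is its conjugacy class. A $2$-block is \emph{real} if it contains the complex conjugate of one of its irreducible characters, and hence of all of them. For a real $2$-block $B$ with defect group $D$, let ${\rm k}_{rv}(B)$ be the number of real valued irreducible characters in $B$, and let $R(B)$ be the number of $N_G(D)$-real elements of $D$. Defect groups are conjugate, so $R(B)$ does not depend on the choice of $D$. The normalizer is the largest subgroup of $G$ that acts on $D$ by conjugation, so $R(B)$ can be read off from an action on $D$ alone.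

\begin{quote}
\textbf{Conjecture} (strong real version of Brauer's conjecture, \cite{HHS}). \emph{For every real $2$-block $B$ of a finite group,}
\begin{equation}\label{eq:conj}
{\rm k}_{rv}(B)\le R(B).
\end{equation}
\end{quote}

The simplest cases support this.
\begin{itemize}
\item If $D=1$, then $B$ contains exactly one irreducible character, which is real valued because $B$ is real. Both sides of \eqref{eq:conj} equal $1$.
\item If $D$ is elementary abelian, then $R(B)=|D|$, and \eqref{eq:conj} holds whenever ${\rm k}(B)\le|D|$ does.
\item If $D$ is a normal Sylow $2$-subgroup of $G$, then \eqref{eq:conj} holds. In a group of odd order only $1$ is real: if $x^g=x^{-1}$, then $g\in\langle g^2\rangle$ centralizes $x$, so $x^2=1$. Applied to $G/D$, this shows that all real classes of $G$ lie in $D$. Their number is the number of real valued irreducible characters of $G$ (Lemma~\ref{lem:bpl}), and it is at most the number $R(B)$ of $G$-real elements of $D$.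
\item If $D$ is an abelian Sylow $2$-subgroup of $G$, every $G$-real element $x$ of $D$ is $N_G(D)$-real. Indeed, if $x^g=x^{-1}$, then $D$ and $D^g$ are Sylow $2$-subgroups of $C_G(x)$, so $D^{gc}=D$ for some $c\in C_G(x)$, and $x^{gc}=x^{-1}$.
\end{itemize}
In all four cases $N_G(D)$ inverts every element of $D$ that $G$ inverts. But the left side of \eqref{eq:conj} depends on conjugacy in all of $G$. One is thus led to look at groups in which $N_G(D)$ is as small as possible, namely $D$, while $G$ inverts many elements of $D$ that $D$ does not.

For integers $k\ge1$ and $m\ge2$ let $X=A_4^{\,k}\times A$, where $A$ is cyclic of order $2^m$. Let $t\in\operatorname{Aut}(X)$ act on each factor $A_4$ as conjugation by $\tau=(12)\in S_4$, and on $A$ as inversion. Then $t^2=1$, and we may form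
\[
G_{k,m}=X\rtimes\langle u\rangle,\qquad u \text{ of order } 4 \text{ acting on } X \text{ as } t.
\]
This group is solvable of order $12^k\cdot2^m\cdot4$. The involution $z=u^2$ centralizes $X$ and $u$, so it is central.

\begin{theorem}\label{thm:main}
The group $G=G_{k,m}$ has exactly one $2$-block $B$. It is real, its defect groups are the Sylow $2$-subgroups $D$ of $G$, and $N_G(D)=D$. Moreover
\begin{gather*}
{\rm k}_{rv}(B)=4^k2^m+2^{k+1},\qquad R(B)=2\left(2\cdot4^k+2^{k+m}-2^{k+1}\right),\\
{\rm k}_{rv}(B)-R(B)=2^k\left[(2^k-2)(2^m-4)-2\right].
\end{gather*}
Hence $B$ violates \eqref{eq:conj} if and only if $k\ge2$ and $m\ge3$. For $k=2$, $m=3$ one has $|G|=4608$, $|D|=512$, and ${\rm k}_{rv}(B)=136>112=R(B)$.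
\end{theorem}

\begin{corollary}\label{cor:growth}
For $m=k+2$ one has ${\rm k}_{rv}(B)>\frac{1}{6\sqrt3}\,R(B)^{3/2}$, and $R(B)\to\infty$ as $k\to\infty$. Consequently ${\rm k}_{rv}(B)/R(B)$ is unbounded. No inequality ${\rm k}_{rv}(B)\le C\cdot R(B)^c$ with constants $C>0$ and $c<3/2$ holds for all real $2$-blocks, even for principal blocks of solvable groups with self-normalizing Sylow $2$-subgroups.
\end{corollary}

The proof turns both sides of \eqref{eq:conj} into counts of group elements and classes. Section~\ref{sec:blocks} contains the tools for this, Section~\ref{sec:example} works out $G_{1,2}$ by hand, and Sections~\ref{sec:proof} and~\ref{sec:growth} treat the general case.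

\section{Blocks and real classes}\label{sec:blocks}

Fix a maximal ideal $M$ of the ring of all algebraic integers with $2\in M$, and let $F$ be the residue field, an algebraically closed field of characteristic $2$. The center $Z(FG)$ of the group algebra has as a basis the class sums $\widehat{\mathcal C}=\sum_{g\in\mathcal C}g$. The \emph{$2$-blocks} $B$ of $G$ correspond to the primitive idempotents $e_B$ of $Z(FG)$; these are pairwise orthogonal with sum $1$. For $\chi\in\operatorname{Irr}(G)$ the numbers $|\mathcal C|\chi(g)/\chi(1)$, $g\in\mathcal C$, are algebraic integers, and sending each $\widehat{\mathcal C}$ to the residue of this number modulo $M$ defines an algebra homomorphism $Z(FG)\to F$. It sends exactly one $e_B$ to $1$, and $\chi$ is said to \emph{lie in} this block $B$. The \emph{principal} block is the one that contains the trivial character. A \emph{defect group} of $B$ is a $2$-subgroup $D$ that is maximal subject to the condition that $e_B$ has a nonzero coefficient at some element of $C_G(D)$.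

Suppose that $G$ has only one block $B$. Then $B$ contains all irreducible characters, so it is principal and real. Also $e_B=1$, and $1\in C_G(D)$ for every $D$, so the defect groups are the Sylow $2$-subgroups. In this situation ${\rm k}_{rv}(B)$ is a count of classes, by the following case of Brauer's permutation lemma.

\begin{lemma}\label{lem:bpl}
The number of real valued irreducible characters of $G$ equals the number of real conjugacy classes of $G$.
\end{lemma}

\begin{proof}
Let $T$ be the character table, an invertible matrix. Let $\Pi$ and $\Sigma$ be the permutation matrices of $\chi\mapsto\overline\chi$ on the rows and of $\mathcal C\mapsto\mathcal C^{-1}$ on the columns. The identity $\overline\chi(g)=\chi(g^{-1})$ says that $\Pi T=T\Sigma$. So $\Pi$ and $\Sigma$ have the same trace, and the traces are the two numbers in question.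
\end{proof}

A self-centralizing normal $2$-subgroup forces uniqueness of the block.

\begin{lemma}\label{lem:oneblock}
Let $U$ be an abelian normal $2$-subgroup of $G$ with $C_G(U)=U$. Then $G$ has exactly one $2$-block.
\end{lemma}

\begin{proof}
We show that $0$ and $1$ are the only idempotents of $Z(FG)$. Let $\pi\colon FG\to F[G/U]$ be the natural map, and let $I\subseteq FU$ be the span of the elements $y-1$, $y\in U$.

\emph{The kernel of $\pi$ is nilpotent.} An element $\sum_{y\in U}c_y\,yg$ supported on one coset maps to $(\sum_y c_y)\,Ug$, so $\ker\pi=I\cdot FG$. The elements $y-1$ commute, and $(y-1)^{|U|}=y^{|U|}-1=0$ in characteristic $2$. A product of $n=|U|^2$ such elements contains one of them at least $|U|$ times, so $I^n=0$. Since $U$ is normal, $g^{-1}Ig=I$ for $g\in G$, and hence $(I\cdot FG)^n=I^n\cdot FG=0$.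

\emph{The map $\pi$ sends $Z(FG)$ into $F\cdot1$.} Let $\mathcal C$ be a class of $G$. As $U$ is normal, $\mathcal C\subseteq U$ or $\mathcal C\cap U=\emptyset$. In the first case $\pi(\widehat{\mathcal C})=|\mathcal C|\cdot 1$. In the second case let $U$ act on $\mathcal C$ by conjugation. No element of $\mathcal C$ is fixed, because $C_G(U)=U$, so each orbit has size a power of $2$ greater than $1$. The orbit of $x$ lies in the coset $xU$, because $x^y=x\,(y^{-1})^x\,y$ for $y\in U$. So each orbit contributes an even multiple of one coset, and $\pi(\widehat{\mathcal C})=0$.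

Now let $e\in Z(FG)$ be an idempotent. Then $\pi(e)$ is an idempotent of $F\cdot1$, so $e$ or $1-e$ lies in $\ker\pi$. A nilpotent idempotent is $0$, so $e\in\{0,1\}$.
\end{proof}

The third lemma describes the effect of the element $u$ of order $4$. It will be applied both to $G_{k,m}$ and to its Sylow $2$-subgroup.

\begin{lemma}\label{lem:double}
Let $H=Y\rtimes\langle u\rangle$ with $u$ of order $4$ and $z=u^2$ central in $H$. Then all $H$-real elements lie in $Y\times\langle z\rangle$, and for $y\in Y$ the element $yz$ is $H$-real if and only if $y$ is. The number of $H$-real elements of $H$, and the number of real classes of $H$, is twice the number of those contained in $Y$.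
\end{lemma}

\begin{proof}
In the abelian group $H/Y\cong C_4$ conjugate elements have the same image, so the image of an $H$-real element equals its own inverse. This excludes the elements $yu^j$ with $j$ odd, whose images have order $4$. For $h\in H$ we have $(yz)^h=y^hz$ and $(yz)^{-1}=y^{-1}z$. So multiplication by $z$ is a bijection $Y\to Yz$ that respects conjugacy and inversion.
\end{proof}

\section{An element inverted by $G$ but not by its Sylow subgroup}\label{sec:example}

Put $v_1=(12)(34)$, $v_2=(13)(24)$, $v_3=(14)(23)$ and $V_4=\{1,v_1,v_2,v_3\}=O_2(A_4)$. Three facts about $A_4$ are needed.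
\begin{enumerate}
\item[(a)] Conjugation by $(123)$ permutes $v_1,v_2,v_3$ cyclically. Every element of $A_4\setminus V_4$ lies in $(123)^{\pm1}V_4$ and acts on $V_4$ as $(123)^{\pm1}$, so $C_{A_4}(V_4)=V_4$.
\item[(b)] The classes of $A_4$ are $\{1\}$, $V_4\setminus\{1\}$, $(123)V_4$ and $(132)V_4$. Indeed, a $3$-cycle has centralizer of order $3$, so its class has four elements, and the class lies in one coset of $V_4$ because $A_4/V_4$ is abelian.
\item[(c)] Conjugation by $\tau=(12)$ fixes $1$ and $v_1$, interchanges $v_2$ and $v_3$, and inverts $(123)$. So it fixes the first two classes in (b) and interchanges the last two, exactly as inversion does.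
\end{enumerate}
Fact (c) is the source of the counterexample: $\tau$ sends every \emph{class} of $A_4$ to its inverse, but it does not send the \emph{element} $v_2$ to its inverse $v_2$. Fact (b) adds that $A_4$ has as many classes as $V_4$ has elements: two are lost when the involutions fuse, and two are gained from the $3$-cycles.

For $G=G_{k,m}$ we fix the subgroups
\[
V=V_4^{\,k},\qquad Q=V\times A,\qquad P=Q\langle u\rangle,\qquad K=\langle(123)\rangle^k\cong C_3^{\,k}.
\]
The group $Q=O_2(X)$ is abelian of order $4^k2^m$ and normal in $G$, and $P=Q\rtimes\langle u\rangle$ is a Sylow $2$-subgroup of order $4^k\cdot2^m\cdot4$. By (c), $u$ inverts $K$. Since $P\cap K=1$ and $|G|=|P||K|$, we have $G=PK$. Section~\ref{sec:proof} shows that $R(B)$ is the number of $P$-real elements of $P$ and that ${\rm k}_{rv}(B)$ is the number of real classes of $G$.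

\begin{example}\label{ex:small}
Let $k=1$, $m=2$, $A=\langle a\rangle$, and $w=(v_2,a)\in Q$, so that $w^{-1}=(v_2,a^{-1})$. Since $Q$ is abelian, the $P$-conjugates of $w$ are $w$ and $w^u=(v_3,a^{-1})$. Neither is $w^{-1}$: to invert $a$ one needs $u$, and $u$ moves $v_2$. In $G$ the damage can be repaired, because a power of $(123)$ carries $v_3$ back to $v_2$ and centralizes $a$. So $w$ is $G$-real but not $P$-real.

The following array lists the $16$ elements $(v,a^j)$ of $Q$, with $+$ for $P$-real. The columns $1,a^2$ consist of elements equal to their inverses, and the rows $1,v_1$ consist of elements inverted by $u$. The four remaining elements behave like $w$.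
\[
\begin{array}{c|cccc}
 &1&a&a^2&a^3\\ \hline
1&+&+&+&+\\
v_1&+&+&+&+\\
v_2&+&-&+&-\\
v_3&+&-&+&-
\end{array}
\]
By Lemma~\ref{lem:double}, $P$ has $2\cdot12=24$ elements that are $P$-real. On the other side, $X=A_4\times A$ has $4\cdot4=16$ classes, and by (c) $u$ sends each of them to its inverse, so all of $X$ is $G$-real. Four classes are fixed, namely $\mathcal C\times\{b\}$ with $\mathcal C\subseteq V_4$ and $b\in\{1,a^2\}$, and the other twelve fuse in pairs. This leaves $10$ classes of $G$ in $X$, and $20$ real classes of $G$. Since $20<24$, the inequality \eqref{eq:conj} survives.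
\end{example}

The example shows what to enlarge. The number of real classes is a little more than $|Q|$: the group $X$ has $|Q|$ classes, fusion by $u$ nearly halves this number, and $z$ doubles it. The number of $P$-real elements is $2|Q|(1-\rho)$, where $\rho$ is the proportion of minus signs in the array. So \eqref{eq:conj} fails once $\rho\ge1/2$. Minus signs occur in the rows not fixed by $t$ and the columns with $b^2\neq1$. With $k$ factors $A_4$ the proportion of such rows is $1-2^{-k}$, and since a cyclic $2$-group has only two solutions of $b^2=1$, the proportion of such columns is $1-2^{1-m}$. Thus $\rho=1/4$ in the example, $\rho<1/2$ whenever $k=1$ or $m=2$, and $\rho=\frac34\cdot\frac34=\frac9{16}$ for $k=2$, $m=3$.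

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

Let $G=G_{k,m}$.

\subsection*{The block}
To apply Lemma~\ref{lem:oneblock} we need a self-centralizing subgroup. The group $Q$ is centralized by $z\notin Q$, so we take $U=Q\times\langle z\rangle$, an abelian normal $2$-subgroup of $G$. Let $g=xu^j\in C_G(U)$ with $x\in X$. The direct factor $A$ is central in $X$, so $g$ acts on $A$ as $t^j$. Inversion is nontrivial on $A$ because $m\ge2$, so $j$ is even and $u^j\in\langle z\rangle$ is central. Therefore $x$ centralizes $V$, and (a) gives $x\in V\times A=Q$. Thus $C_G(U)=U$, and $G$ has exactly one $2$-block $B$. By Section~\ref{sec:blocks}, $B$ is principal and real, it contains $\operatorname{Irr}(G)$, and its defect groups are the Sylow $2$-subgroups. We take $D=P$. (The hypothesis $m\ge2$ is used only here. For $m=1$ every element of $Q$ equals its inverse, and the array of Example~\ref{ex:small} would have no minus sign.)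

\subsection*{The normalizer}
The elements of $K$ are the ones that repair the action of $u$ on $V$, so it matters that none of them normalizes $P$. From $P\le N_G(P)\le G=PK$, Dedekind's law gives $N_G(P)=P\,(N_G(P)\cap K)$. Let $\kappa\in K$ normalize $P$. Then $u^\kappa\in P$, and since $u$ inverts $K$,
\[
P\ni u^{-1}\kappa^{-1}u\kappa=(\kappa^{-1})^u\kappa=\kappa^2.
\]
So $\kappa^2\in P\cap K=1$, and $\kappa=1$ because $|K|$ is odd. Hence $N_G(P)=P$.

\subsection*{The real elements of $P$}
Now $R(B)$ is the number of $P$-real elements of $P$. By Lemma~\ref{lem:double} for $P=Q\rtimes\langle u\rangle$, it is twice the number of $P$-real elements of $Q$. Since $Q$ is abelian, the $P$-conjugates of $w=(v,a)\in V\times A$ are $w$ and $w^t=(v^t,a^{-1})$, while $w^{-1}=(v,a^{-1})$. Therefore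
\[
w=w^{-1}\iff a^2=1,\qquad\qquad w^t=w^{-1}\iff v^t=v.
\]
The first condition holds for $4^k\cdot2$ elements. By (c), $t$ fixes two elements of each factor $V_4$, so $|C_V(t)|=2^k$, and the second condition holds for $2^k\cdot2^m$ elements. Both hold for $2^k\cdot2$ elements. Hence
\[
R(B)=2\left(2\cdot4^k+2^{k+m}-2^{k+1}\right).
\]

\subsection*{The real classes of $G$}
Since $B$ contains $\operatorname{Irr}(G)$, Lemma~\ref{lem:bpl} shows that ${\rm k}_{rv}(B)$ is the number of real classes of $G$. By Lemma~\ref{lem:double} for $G=X\rtimes\langle u\rangle$, this is twice the number of real classes of $G$ contained in $X$.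

The classes of $X$ are the products $\mathcal C=\mathcal C_1\times\dots\times\mathcal C_k\times\{a\}$ with $\mathcal C_i$ a class of $A_4$ and $a\in A$. By (b) there are $4^k2^m$ of them. By (c), and because $t$ inverts $A$, we have $\mathcal C^t=\mathcal C^{-1}$ for each of them. So for every $x\in X$ the element $x^u$ is $X$-conjugate to $x^{-1}$, and
\begin{equation}\label{eq:allreal}
\text{every element of } X \text{ is real in } G.
\end{equation}
It remains to count the classes of $G$ contained in $X$. As $G=X\langle u\rangle$ and $u$ acts as the involution $t$, they are the sets $\mathcal C\cup\mathcal C^t$, and so they correspond to the orbits of $t$ on the classes of $X$. A class $\mathcal C$ is fixed by $t$ if and only if $\mathcal C=\mathcal C^{-1}$, that is, each $\mathcal C_i$ is $\{1\}$ or $V_4\setminus\{1\}$ and $a^2=1$. There are $2^k\cdot2$ such classes, and the others form pairs. So the number of orbits is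
\begin{equation}\label{eq:orbits}
2^{k+1}+\tfrac12\left(4^k2^m-2^{k+1}\right)=\tfrac12\left(4^k2^m+2^{k+1}\right),
\end{equation}
and ${\rm k}_{rv}(B)=4^k2^m+2^{k+1}$.

\subsection*{Comparison}
Taking out the factor $2^k$,
\begin{align*}
{\rm k}_{rv}(B)-R(B)&=2^k\left(2^{k+m}+2-4\cdot2^k-2\cdot2^m+4\right)\\
&=2^k\left[(2^k-2)(2^m-4)-2\right],
\end{align*}
because $(2^k-2)(2^m-4)=2^{k+m}-4\cdot2^k-2\cdot2^m+8$. If $k=1$ or $m=2$, the difference is $-2^{k+1}<0$. If $k\ge2$ and $m\ge3$, then $(2^k-2)(2^m-4)\ge2\cdot4>2$, and the difference is positive. For $k=2$, $m=3$ we get $|G|=144\cdot8\cdot4=4608$, $|D|=16\cdot8\cdot4=512$, ${\rm k}_{rv}(B)=16\cdot8+8=136$ and $R(B)=2(32+32-8)=112$. This proves Theorem~\ref{thm:main}, and the conjecture is false. \qed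

\section{The size and the scope of the failure}\label{sec:growth}

If $2^m=s\cdot2^k$, the leading terms in Theorem~\ref{thm:main} are $s\cdot8^k$ for ${\rm k}_{rv}(B)$ and $(4+2s)4^k$ for $R(B)$. For fixed $s$ this gives the exponent $3/2$. The logarithmic derivative $2/s-6/(4+2s)$ of $s^2/(4+2s)^3$ changes sign from positive to negative at $s=4$, which explains the choice $m=k+2$.

\begin{proof}[Proof of Corollary~\ref{cor:growth}]
Let $m=k+2$. Then ${\rm k}_{rv}(B)=4\cdot8^k+2^{k+1}>4\cdot8^k$ and
\[
R(B)=2\left(2\cdot4^k+4\cdot4^k-2\cdot2^k\right)=12\cdot4^k-4\cdot2^k .
\]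
So $8\cdot4^k\le R(B)<12\cdot4^k$. The lower bound shows that $R(B)\to\infty$. The upper bound gives $R(B)^{3/2}<12^{3/2}\cdot8^k=24\sqrt3\cdot8^k$, and therefore
\[
{\rm k}_{rv}(B)>4\cdot8^k>\frac{4}{24\sqrt3}\,R(B)^{3/2}=\frac1{6\sqrt3}\,R(B)^{3/2}.
\]
In particular ${\rm k}_{rv}(B)/R(B)>R(B)^{1/2}/(6\sqrt3)$ is unbounded. An inequality ${\rm k}_{rv}(B)\le C\cdot R(B)^c$ with $c<3/2$ would give $R(B)^{3/2-c}<6\sqrt3\,C$ for all $k$, which is impossible. The blocks used are principal blocks of the solvable groups $G_{k,k+2}$, whose Sylow $2$-subgroups are self-normalizing by Theorem~\ref{thm:main}.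
\end{proof}

\begin{remark}[$G$-real elements]\label{rem:weak}
The failure depends on the use of $N_G(D)$-reality rather than $G$-reality. By \eqref{eq:allreal} and Lemma~\ref{lem:double}, the real elements of $G$ are those of $X\times\langle z\rangle$, and this subgroup meets $D=P$ in $Q\times\langle z\rangle$. So $D$ contains exactly $2\cdot4^k2^m$ elements that are $G$-real. Since $4^k2^m\ge2^{k+1}$, this is at least ${\rm k}_{rv}(B)$. The groups $G_{k,m}$ do not contradict the weaker bound of ${\rm k}_{rv}(B)$ by the number of $G$-real elements of $D$.
\end{remark}

\begin{remark}[Why $u$ has order $4$]\label{rem:order4}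
The smaller group $G'=X\rtimes\langle t\rangle$ gives no counterexample. The argument of Section~\ref{sec:proof} shows that $C_{G'}(Q)=Q$, so $G'$ has one $2$-block $B'$, with defect group $P'=Q\langle t\rangle$. For $w=(v,a)\in Q$ and $q=(v,1)$ we have
\[
(wt)^q=q^{-1}wq^t\,t=(v^t,a)\,t=(w^{-1})^t\,t=(wt)^{-1}.
\]
So the whole coset $Qt$ is $P'$-real, and $R(B')\ge|Q|$. On the other hand, the number of classes of $G'$ in $X$ is given by \eqref{eq:orbits}. In the coset $Xt$, conjugation by $y\in X$ sends $xt$ to $y^{-1}xy^t\,t$. In a factor $A_4$ this is the conjugation action of $A_4$ on the odd permutations $x\tau$, with two orbits, the transpositions and the $4$-cycles. In $A$ it is multiplication by squares, again with two orbits. So $Xt$ contains at most $2^{k+1}$ classes, and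
\[
{\rm k}_{rv}(B')\le\tfrac12|Q|+3\cdot2^k<|Q|\le R(B'),
\]
because $\frac12|Q|=2^{2k+m-1}\ge4\cdot2^k$. Giving $u$ order $4$ keeps the action on $X$ and, by Lemma~\ref{lem:double}, makes all elements that act on $A$ by inversion nonreal.
\end{remark}

\begin{thebibliography}{1}

\bibitem{HHS}
Laszlo Hethelyi, Erzsebet Horvath and Endre Szabo,
\emph{Real characters in blocks},
arXiv:1103.3171 (2011).

\end{thebibliography}
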